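\title{Canonical modules of analytic spread one without self-dual powers}

\begin{abstract}
Let $R$ be a reduced equidimensional standard graded algebra over a field whose canonical module $\omega_R$ is generated in a single degree and has analytic spread one. A conjecture of Eisenbud, Huneke and Ulrich predicts that some power of $\omega_R$, taken as a fractional ideal, is $\omega_R$-self-dual up to a shift. We show that this fails over every field, already for the coordinate ring of five points in $\mathbb P^2$. In that example the obstruction is the grading. A second construction gives Cohen--Macaulay rings of every positive dimension for which no power of $\omega_R$ is self-dual even as an ungraded module; some of them have exactly three minimal primes, and over suitable fields some are domains. Over an algebraically closed field the conjecture holds if $R$ has at most two minimal primes, or if $R$ is Cohen--Macaulay of multiplicity at most four, and both bounds are sharp.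
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $k$ be a field and let $R$ be a standard graded $k$-algebra: $R_0=k$ and $R$ is generated by finitely many elements of degree $1$. Write $\mathfrak m$ for its homogeneous maximal ideal and $\omega_R$ for its graded canonical module. Assume that $R$ is reduced and equidimensional.

Under these hypotheses one can form powers of $\omega_R$. Let $Q^h(R)$ be the \emph{homogeneous total quotient ring}, obtained from $R$ by inverting all homogeneous nonzerodivisors; it is a $\mathbb Z$-graded ring containing $R$. A \emph{homogeneous fractional ideal} is a finitely generated graded $R$-submodule of $Q^h(R)$ that contains a homogeneous nonzerodivisor of $R$. Since $R$ is reduced, $R_{\mathfrak p}$ is a field for every minimal prime $\mathfrak p$. Since $R$ is also equidimensional, $\omega_R$ has rank one at every minimal prime and has no associated primes other than minimal primes of $R$. It is standard that $\omega_R$ is then isomorphic, up to a degree shift, to a homogeneous fractional ideal $W$. We fix such a $W$ and define $\omega_R^m$ to be the product $W^m\subset Q^h(R)$ for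 $m\ge1$, with $W^0=R$. Another choice of $W$ changes the powers only by degree shifts (Lemma~\ref{lem:frac}).

The \emph{analytic spread} of $\omega_R$ is the Krull dimension of the fiber cone $\bigoplus_{m\ge0}W^m/\mathfrak mW^m$; it equals the analytic spread of any ideal of $R$ isomorphic to $\omega_R$. The $m$-th component of the fiber cone has dimension $\mu(W^m)$, the minimal number of generators of $W^m$. So the analytic spread measures how fast $\mu(W^m)$ grows, and it equals $1$ exactly when $\mu(W^m)$ is constant for large $m$.

For a finitely generated graded $R$-module $M$ put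
\[
M^\dagger=\operatorname{Hom}_R(M,\omega_R).
\]
We call $M$ \emph{$\omega_R$-self-dual up to a shift}, or briefly \emph{self-dual}, if $M^\dagger\cong M(a)$ as graded modules for some integer $a$, where $M(a)_i=M_{a+i}$. The property is unchanged if $M$ is shifted or if $\omega_R$ is replaced by $W$. The following conjecture is posed in \cite{EHU}.

\medskip
\noindent\textbf{Conjecture.} \emph{Let $R$ be a standard graded algebra over a field. Assume that $R$ is reduced and equidimensional and that $\omega_R$ is generated in a single degree. If $\omega_R$ has analytic spread $1$, then some power of $\omega_R$ is $\omega_R$-self-dual up to a shift.}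
\medskip

If $R$ is Gorenstein, then $W=xR$ is principal, $\mu(W^m)=1$ for all $m$, and $W$ is self-dual because $R^\dagger=\omega_R$ is a shift of $R$. Analytic spread $1$ is an asymptotic form of being principal. For infinite $k$ it gives an element $x$ with $W^{m+1}=xW^m$ for large $m$, and the large powers are all shifts of one ring $S$ with $R\subset S\subset Q^h(R)$ and $WS=xS$ (Theorem~\ref{thm:structure}). For large $m$ the conjecture therefore asks whether $S^\dagger$, which plays the role of the canonical module of $S$, is a shift of $S$. Since $\omega_R$ becomes principal when extended to $S$, one is inclined to expect this, and the expectation is confirmed by three points in the plane (Section~\ref{sec:three}). But $xS$ is the smallest $S$-module containing $W$, while $S^\dagger$ is the largest $S$-module contained in $W$, and the freeness of the first does not force that of the second. There are two ways to fail: $S$ may be a product of rings whose canonical modules are free with different shifts, or $S^\dagger$ may need more generators than $S$. Both occur, and the first occurs in the plane.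

\begin{theorem}\label{thm:five}
Let $k$ be any field, $P=k[x,y,z]$ and
\[
R=P/I,\qquad I=\bigl(yz,\;xy(x-y),\;xz(x-z)\bigr).
\]
Then $R$ is reduced and Cohen--Macaulay of dimension $1$, the module $\omega_R$ is generated in a single degree and has analytic spread $1$, and no power $\omega_R^m$ with $m\ge1$ is $\omega_R$-self-dual up to a shift. The same holds, with dimension $s+1$, for the polynomial ring $R[u_1,\dots,u_s]$ for every $s\ge0$.
\end{theorem}

Thus the conjecture is false over every field. Section~\ref{sec:prelim} collects the facts on canonical modules and fractional ideals that we use. Section~\ref{sec:three} treats three points by hand. Section~\ref{sec:structure} describes the large powers of $\omega_R$ in general and proves the conjecture for at most two minimal primes over an algebraically closed field; it also shows where a counterexample has to be sought. Theorem~\ref{thm:five} is proved in Section~\ref{sec:five}. Section~\ref{sec:gluing} realizes the second kind of failure, which does not depend on the grading (Theorem~\ref{thm:gluing}). Section~\ref{sec:four} proves the conjecture for Cohen--Macaulay rings of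 multiplicity at most $4$ over an algebraically closed field (Theorem~\ref{thm:four}) and records which bounds are sharp.

\section{Canonical modules and fractional ideals}\label{sec:prelim}

We abbreviate Cohen--Macaulay to CM and maximal Cohen--Macaulay to MCM. For a finitely generated graded module $M$ over a standard graded algebra $(R,\mathfrak m)$, the graded vector space $M/\mathfrak mM$ records the degrees of the minimal generators of $M$, and $\mu(M)=\dim_kM/\mathfrak mM$. The number $\mu(M)$ is invariant under all $R$-isomorphisms, graded or not.

If $R=P/I$ with $P$ a polynomial ring in $N$ variables and $d=\dim R$, then $\omega_R=\operatorname{Ext}^{N-d}_P(R,P(-N))$. By graded local duality this is the graded $k$-dual of the local cohomology module $H^d_{\mathfrak m}(R)$. The first fact needs no CM hypothesis.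

\begin{itemize}
\item[(F1)] \emph{Let $R\to A$ be a finite homomorphism of standard graded $k$-algebras with $\dim A=\dim R=d$. Then $\operatorname{Hom}_R(A,\omega_R)\cong\omega_A$ as graded $A$-modules.} Indeed, $H^d_{\mathfrak m}(-)$ is right exact and commutes with direct sums, so $H^d_{\mathfrak m}(A)\cong A\otimes_RH^d_{\mathfrak m}(R)$. Taking graded duals and using adjunction gives the claim, because $H^d_{\mathfrak m}(A)=H^d_{\mathfrak m_A}(A)$.
\end{itemize}
For the next facts, used in graded form, see \cite[\S\S3.3, 3.6]{BH}. In (F2)--(F4) the ring $R$ is CM of dimension $d$.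
\begin{itemize}
\item[(F2)] The module $\omega_R$ is MCM and faithful, and $\operatorname{Hom}_R(\omega_R,\omega_R)=R$. The ring $R$ is Gorenstein if and only if $\mu(\omega_R)=1$, and then $\omega_R\cong R(a)$ for some $a$.
\item[(F3)] If $M$ is a graded CM module of dimension $s$, then $\operatorname{Ext}^i_R(M,\omega_R)=0$ for $i\ne d-s$. If $A$ is a CM quotient ring of $R$ of dimension $s$, then $\operatorname{Ext}^{d-s}_R(A,\omega_R)\cong\omega_A$.
\item[(F4)] If $M$ is MCM, then $M\cong M^{\dagger\dagger}$, and $\mu(M^\dagger)$ is the \emph{type} of $M$, that is, the dimension of the socle of $M/(\ell_1,\dots,\ell_d)M$ for any homogeneous $M$-regular sequence $\ell_1,\dots,\ell_d$.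
\item[(F5)] For a polynomial ring $B$ in $d$ variables $\omega_B=B(-d)$; for a hypersurface ring $A$ of degree $e$ in $N$ variables $\omega_A\cong A(e-N)$; and for $R'=R[u_1,\dots,u_s]$ we have $\omega_{R'}\cong\omega_R\otimes_RR'(-s)$.
\end{itemize}

Let $d=\dim R$. For a finitely generated graded $R$-module $M$, write its Hilbert series as $h(t)/(1-t)^d$ and put $e(M)=h(1)$. This multiplicity is additive on short exact sequences, unchanged by shifts, and zero exactly when $\dim M<d$. The \emph{associativity formula} says that $e(R)=\sum_{\mathfrak p}\operatorname{length}(R_{\mathfrak p})\,e(R/\mathfrak p)$, the sum running over the primes with $\dim R/\mathfrak p=d$.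

We also use the Hilbert--Burch theorem in the following form: if the maximal minors of a $3\times2$ matrix $\Phi$ over $P=k[x,y,z]$ generate an ideal $I$ of height $2$, then $0\to P^2\xrightarrow{\Phi}P^3\to P\to P/I\to0$ is exact, the middle map being given by the signed minors. So $P/I$ is CM of dimension $1$, and $\omega_{P/I}$ is the cokernel of the transpose of $\Phi$: it has two generators, and each row of $\Phi$ gives one relation.

\begin{lemma}\label{lem:frac}
Let $R$ be reduced and equidimensional, and $Q=Q^h(R)$.
\begin{itemize}
\item[(a)] If $I,I'$ are homogeneous fractional ideals, every homogeneous $R$-linear map $\varphi\colon I\to I'$ is multiplication by a homogeneous element $q\in Q$. Hence $\operatorname{Hom}_R(I,I')=I':I=\{q\in Q: qI\subset I'\}$. If $\varphi$ is bijective, then $q$ is a unit of $Q$.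
\item[(b)] Let $S\supset R$ be a graded ring and $c\in R$ a homogeneous nonzerodivisor on $S$ with $cS\subset R$. Then $S$ is a subring of $Q$ and a homogeneous fractional ideal.
\item[(c)] A homogeneous $R$-linear map $\psi\colon\omega_R\to Q$ whose image contains a nonzerodivisor of $R$ is injective.
\item[(d)] Let $W=RV$ be a homogeneous fractional ideal generated by a finite-dimensional subspace $V\subset Q_\delta$, and let $V^m$ be the span of all products of $m$ elements of $V$. Then $W^m=RV^m$, and the fiber cone of $W$ is the standard graded algebra $\bigoplus_{m\ge0}V^m$.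
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $b\in I$ be a homogeneous nonzerodivisor of $R$. For $w\in I$ choose a homogeneous nonzerodivisor $c$ with $cw\in R$. Then $cb\,\varphi(w)=\varphi(cwb)=cw\,\varphi(b)$, so $\varphi(w)=qw$ with $q=\varphi(b)/b$. If $\varphi^{-1}$ is multiplication by $q'$, then $q'qb=b$, so $q'q=1$.

(b) We have $S\subset S[c^{-1}]=R[c^{-1}]\subset Q$. The module $S$ is isomorphic to the ideal $cS$ of $R$, so it is finitely generated, and it contains $1$.

(c) Let $\mathfrak p$ be a minimal prime. The space $(\omega_R)_{\mathfrak p}$ is one-dimensional over the field $R_{\mathfrak p}$, and $\psi_{\mathfrak p}\ne0$ because the nonzerodivisor in the image is not killed by any element outside $\mathfrak p$. So $(\ker\psi)_{\mathfrak p}=0$. Every associated prime of $\ker\psi\subset\omega_R$ is a minimal prime of $R$, so $\ker\psi$ has no associated primes and is zero.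

(d) The module $W^m=RV^m$ is generated in degree $m\delta$, and its component of that degree is $R_0V^m=V^m$. Hence $W^m/\mathfrak mW^m\cong V^m$, compatibly with products.
\end{proof}

By (a), two embedded copies of $\omega_R$ satisfy $W'=qW$ for a homogeneous unit $q$, so $W'^m=q^mW^m$. Neither the analytic spread nor the self-duality of the powers depends on the embedding.

\section{Three points in the plane}\label{sec:three}

The whole mechanism is visible for three non-collinear points, where the conjecture holds for a nontrivial reason. Let $P=k[x,y,z]$ and $R=P/(yz,xy,xz)$. In each degree $l\ge1$ the ring $R$ has basis $x^l,y^l,z^l$, so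
\[
R\subset S=k[y]\times k[z]\times k[x],\qquad R_l=S_l\ \text{ for } l\ge1,
\]
and $R$ is reduced. The element $\ell=x+y+z=(y,z,x)$ is a nonzerodivisor on $S$ with $\ell S\subset R$, so $S\subset Q^h(R)$ by Lemma~\ref{lem:frac}(b).

The ideal $(yz,xy,xz)$ is generated by the maximal minors of the matrix with rows $(x,x)$, $(-z,0)$, $(0,-y)$. The Hilbert--Burch resolution is $0\to P(-3)^2\to P(-2)^3\to P$, so $R$ is CM of dimension $1$, and $\omega_R$ has two minimal generators $\varepsilon_1,\varepsilon_2$ of degree $0$ with relations
\[
x\varepsilon_1+x\varepsilon_2=0,\qquad z\varepsilon_1=0,\qquad y\varepsilon_2=0 .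
\]
To realize $\omega_R$ inside $S$ we look for elements of $S_0=k^3$ satisfying these relations. As $y=(y,0,0)$, $z=(0,z,0)$, $x=(0,0,x)$ in $S$, the relations say that $\varepsilon_1$ has second coordinate zero, $\varepsilon_2$ has first coordinate zero, and their third coordinates add up to zero. Take
\[
g_1=(1,0,1),\qquad g_2=(0,1,-1),\qquad V=kg_1+kg_2\subset k^3 .
\]
The image $W=RV$ of $\varepsilon_i\mapsto g_i$ contains $yg_1+zg_2+xg_1=\ell$, so $W\cong\omega_R$ by Lemma~\ref{lem:frac}(c).

For $m\ge2$ the space $V^m$ contains $g_1^m=(1,0,1)$, $g_2^m=(0,1,(-1)^m)$ and $g_1^{m-1}g_2=(0,0,-1)$. These span $k^3$, so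
\begin{equation}\label{eq:Vm}
V^m=k^3\qquad\text{for all } m\ge2 .
\end{equation}
Since $S=RS_0$, we get $W^m=S$ for $m\ge2$. The fiber cone has Hilbert function $1,2,3,3,\dots$, so the analytic spread is $1$. The module $W$ is not self-dual: its dual is a shift of $R$ by (F2), and $\mu(R)=1\ne2=\mu(W)$. But (F1) and (F5) give
\[
S^\dagger\cong\omega_{k[y]}\oplus\omega_{k[z]}\oplus\omega_{k[x]}\cong S(-1),
\]
so all powers $W^m$ with $m\ge2$ are self-dual.

Two features of this computation persist in general. The powers of $W$ stabilize to a ring $S$ generated over $R$ by a finite-dimensional algebra in degree $0$. And self-duality of $S$ is a condition on the factors of $S$ that holds here because all three factors have canonical module with the same shift $-1$.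

\section{Large powers of the canonical module}\label{sec:structure}

\begin{theorem}\label{thm:structure}
Let $R$ satisfy the hypotheses of the conjecture, with $k$ infinite.
\begin{itemize}
\item[(1)] There are a finite-dimensional reduced $k$-algebra $D\subset Q^h(R)_0$ and a homogeneous unit $x$ of $Q^h(R)$ such that $\omega_R^m=x^mS$ for all $m\gg0$, where $S=RD$. A sufficiently large power of $\omega_R$ is self-dual up to a shift if and only if $\operatorname{Hom}_R(S,\omega_R)\cong S(a)$ for some $a$.
\item[(2)] If $\dim_kD\le2$, then $\omega_R$ itself is self-dual up to a shift. In particular, the conjecture holds when $k$ is algebraically closed and $R$ has at most two minimal primes. If moreover $R$ is a domain, then $\omega_R\cong R$ up to a shift.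
\item[(3)] If $k$ is algebraically closed, then $S=\prod_{i=1}^cS_i$ with $S_i=R/I_i$, where each $I_i$ is an intersection of minimal primes and these sets of primes form a partition of the minimal primes of $R$. Large powers of $\omega_R$ are self-dual up to a shift if and only if there is one integer $a$ with $\omega_{S_i}\cong S_i(a)$ for all $i$.
\end{itemize}
\end{theorem}

The ring $S$ and the algebra $D$ are determined by $W$: for large $m$ we have $W^m:W^m=S:S=S$, and $D=S_0$. Moreover $\dim_kD=\mu(S)$ is the eventual value of $\mu(\omega_R^m)$.

\begin{proof}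
Put $Q=Q^h(R)$. Let $W$ be generated in degree $\delta$, and let $V=W_\delta$.

(1) By Lemma~\ref{lem:frac}(d), which is where generation in a single degree enters, the fiber cone is $F=\bigoplus_mV^m$, a standard graded algebra of dimension $1$. Since $k$ is infinite, there is $x\in F_1=V$ with $F/xF$ of finite length, that is, $V^{m+1}=xV^m$ for $m\gg0$. Then $W^{m+1}=xW^m$ contains a homogeneous nonzerodivisor of $R$, which is a unit of $Q$; a factor of a unit is a unit, so $x$ is a unit of $Q$.

Dividing by $x$ moves everything into degree $0$, where the spaces $V^m$ become comparable. Put $E=x^{-1}V\subset Q_0$. Since $1\in E$, we have $E\subset E^2\subset\cdots$, and $E^{m+1}=E^m$ for $m\gg0$ by the choice of $x$. The stable value is the subalgebra $D=k[E]$, which is finite-dimensional, and reduced because $Q$ is a localization of the reduced ring $R$. For $m\gg0$,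
\[
W^m=RV^m=x^mRE^m=x^mRD=x^mS\cong S(-m\delta).
\]
Self-duality is unaffected by shifts, so the last statement follows.

(2) If $D=k$, then $E=k$, so $W=xR$ and $\operatorname{Hom}_R(W,W)\cong R\cong W(\delta)$. If $\dim_kD=2$, then $E\neq k$ because $E$ generates $D$, and $k\subsetneq E\subset D$ forces $E=D$. So $W=xS$, and Lemma~\ref{lem:frac}(a) gives $\operatorname{Hom}_R(W,W)=S:S=S\cong W(\delta)$.

Now let $k$ be algebraically closed. A finite-dimensional reduced $k$-algebra is a product of finite field extensions of $k$, so $D\cong k^c$ with primitive idempotents $e_1,\dots,e_c$. The ring $Q$ embeds in the total quotient ring $\prod_{\mathfrak p}R_{\mathfrak p}$ of $R$, a product of fields indexed by the minimal primes. There $e_i$ is the indicator function of a nonempty set $\Sigma_i$ of minimal primes, and since the $e_i$ are orthogonal with sum $1$, the sets $\Sigma_i$ form a partition. So $c$ is at most the number of minimal primes. If there are at most two, the first part applies; if $R$ is a domain, then $c=1$ and $W=xR$.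

(3) We have $S=RD=\prod_iRe_i$ and $Re_i\cong R/I_i=S_i$ with $I_i=\operatorname{ann}_R(e_i)$. An element $r\in R$ kills $e_i$ if and only if it vanishes in $R_{\mathfrak p}$ for all $\mathfrak p\in\Sigma_i$, so $I_i=\bigcap_{\mathfrak p\in\Sigma_i}\mathfrak p$. Since $R$ is equidimensional, $\dim S_i=\dim R$, and (F1) gives $S^\dagger=\bigoplus_iS_i^\dagger\cong\bigoplus_i\omega_{S_i}$, with $e_iS^\dagger\cong\omega_{S_i}$. If $\omega_{S_i}\cong S_i(a)$ for all $i$, then $S^\dagger\cong S(a)$. Conversely, let $\psi\colon S^\dagger\to S(a)$ be a graded $R$-isomorphism. The point is that $\psi$ respects the factors although $e_i$ need not lie in $R$. Write $e_i=r/b$ with $r\in R$ and $b$ a homogeneous nonzerodivisor. For $f\in S^\dagger$ we have $b\,\psi(e_if)=\psi(rf)=r\psi(f)=b\,e_i\psi(f)$, and $b$ is a nonzerodivisor on $S\subset Q$. So $\psi(e_if)=e_i\psi(f)$, and $\psi$ restricts to isomorphisms $\omega_{S_i}\cong S_i(a)$. Now apply (1).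
\end{proof}

\begin{remark}\label{rem:sandwich}
By Lemma~\ref{lem:frac}(a), $S^\dagger$ is a shift of $W:S$, which is the largest $S$-submodule of $W$. Since $1\in E\subset D$, we have $WS=xS$. Thus
\[
W:S\ \subset\ W\ \subset\ WS=xS ,
\]
and large powers are self-dual if and only if $W:S=uS$ for a homogeneous unit $u$ of $Q^h(R)$. For the three points, $x=1$ satisfies $W^m=x^mS$ for $m\geq 2$, and $W:S=\ell S$: the module $\ell S=S_{\ge1}$ lies in $W$, and it has the Hilbert function of $S^\dagger\cong S(-1)$.
\end{remark}

Theorem~\ref{thm:structure} tells us where to look. A counterexample over an infinite field needs $\dim_kD\ge3$, so over an algebraically closed field $S$ has at least three factors. These must fail the condition in (3), and in addition the finitely many small powers must not be self-dual. In the examples below the powers stabilize at $m=2$, and $m=1$ is excluded by (F2) because the ring is CM with $\mu(\omega_R)\ge2$.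

\section{Five points in the plane}\label{sec:five}

We modify the three points so that the factors of $S$ stay Gorenstein but acquire different shifts. Keep the shape of the matrix of Section~\ref{sec:three} and replace its first row $(x,x)$ by $(q_2,q_1)$. The factors become $P/(z,q_2)$, $P/(y,q_1)$ and $P/(y,z)$, and by (F5) raising the degree of $q_2$ or $q_1$ changes the shift of the corresponding canonical module. The two syzygies have degrees $2+\deg q_2$ and $2+\deg q_1$, so $\omega_R$ is generated in a single degree only if $\deg q_1=\deg q_2$. The smallest choice after $\deg q_i=1$ is $\deg q_i=2$: each of the points $(0{:}1{:}0)$ and $(0{:}0{:}1)$ is replaced by a pair of points on the line joining it to $(1{:}0{:}0)$.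

\begin{proof}[Proof of Theorem~\ref{thm:five}]
Put $q_1=x(x-z)$ and $q_2=x(x-y)$, so that $I=(yz,\,yq_2,\,zq_1)$.

\emph{The ring.} On the line $z=0$ the ideal $I$ cuts out $xy(x-y)=0$, and on the line $y=0$ it cuts out $xz(x-z)=0$. As $yz\in I$, the zero set of $I$ in $\mathbb P^2$ consists of the five distinct rational points
\[
(1{:}0{:}0),\quad(0{:}1{:}0),\quad(1{:}1{:}0),\quad(0{:}0{:}1),\quad(1{:}0{:}1),
\]
and $I$ has height $2$. The maximal minors of
\[
\Phi=\begin{pmatrix}q_2&q_1\\-z&0\\0&-y\end{pmatrix}
\]
are $yz$, $-yq_2$ and $zq_1$. By Hilbert--Burch, $R$ is CM of dimension $1$ with minimal resolution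
\[
0\to P(-4)^2\xrightarrow{\ \Phi\ } P(-2)\oplus P(-3)^2\to P\to R\to0 .
\]
Its Hilbert series is
\[
\frac{1-t^2-2t^3+2t^4}{(1-t)^3}=\frac{1+2t+2t^2}{1-t},
\]
so $e(R)=5$. In the associativity formula there are five terms, each at least $1$, so $R_{\mathfrak p}$ has length $1$ for each minimal prime $\mathfrak p$. A CM ring has no embedded primes, so $R$ is reduced; it is also equidimensional.

\emph{The canonical module.} Applying $\operatorname{Hom}_P(-,P(-3))$ to the resolution presents $\omega_R$ as a quotient of $P(1)^2$. So $\omega_R$ has two minimal generators $\varepsilon_1,\varepsilon_2$, both of degree $-1$, with relations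
\[
q_2\varepsilon_1+q_1\varepsilon_2=0,\qquad z\varepsilon_1=0,\qquad y\varepsilon_2=0 .
\]

\emph{The ring $S$.} Each of the ideals $(z,q_2)$, $(y,q_1)$, $(y,z)$ of $P$ contains $I$. Let
\[
R_1=k[x,y]/(x(x-y)),\qquad R_2=k[x,z]/(x(x-z)),\qquad R_3=k[x]
\]
be the corresponding quotients of $R$. They are the coordinate rings of $\{(0{:}1{:}0),(1{:}1{:}0)\}$, of $\{(0{:}0{:}1),(1{:}0{:}1)\}$ and of $\{(1{:}0{:}0)\}$. Put $S=R_1\times R_2\times R_3$, with idempotents $e_1,e_2,e_3$. The kernel of $R\to S$ lies in all five minimal primes, so it is zero. In $S$ we have
\[
y=(y,0,0),\qquad z=(0,z,0),\qquad p:=x^2-xy-xz=(0,0,x^2).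
\]
Let $c=y^2+z^2+p=(y^2,z^2,x^2)\in R$. It is a nonzerodivisor on $S$, since $y$ is coprime to $x(x-y)$ and $z$ is coprime to $x(x-z)$. The elements $ce_1=y^2$, $ce_2=z^2$, $ce_3=p$ lie in $R$, and $S=\sum_iRe_i$, so $cS\subset R$. By Lemma~\ref{lem:frac}(b), $S\subset Q^h(R)$.

\emph{Embedding $\omega_R$.} Let $g_1=(1,0,1)$, $g_2=(0,1,-1)$ and $V=kg_1+kg_2\subset S_0=k^3$ as in Section~\ref{sec:three}, and $W=RV$. In $S$ we have $q_2=(0,x^2,x^2)$ and $q_1=(x^2,0,x^2)$. Hence $q_2g_1+q_1g_2=(0,0,x^2)-(0,0,x^2)=0$, and also $zg_1=0$, $yg_2=0$. So $\varepsilon_i\mapsto g_i$ defines a degree-preserving map $\omega_R\to S(1)$ with image $W(1)$. Since $c=y^2g_1+z^2g_2+pg_1\in W$, the module $W$ is a homogeneous fractional ideal, and $\omega_R\cong W(1)$ by Lemma~\ref{lem:frac}(c).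

\emph{Powers.} By \eqref{eq:Vm}, $W^m=RS_0=S$ for all $m\ge2$. By Lemma~\ref{lem:frac}(d) the fiber cone is standard graded with Hilbert function $1,2,3,3,\dots$, so $\omega_R$ has analytic spread $1$.

\emph{No power is self-dual.} For $m=1$, the dual of $\omega_R$ is the cyclic module $R$, while $\mu(\omega_R)=2$. For $m\ge2$ the power is $S$. The rings $R_1,R_2$ are quadric hypersurface rings in two variables, so (F1) and (F5) give
\[
S^\dagger\cong\omega_{R_1}\oplus\omega_{R_2}\oplus\omega_{R_3}\cong R_1\oplus R_2\oplus R_3(-1).
\]
The minimal generators of this module have degrees $0,0,1$, whereas those of $S(a)$ all have degree $-a$. So $S^\dagger\not\cong S(a)$ for every $a$.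

\emph{Polynomial extensions.} The ring $R'=R[u_1,\dots,u_s]$ is reduced and CM of dimension $s+1$. It is free over $R$, so $Q^h(R)\subset Q^h(R')$ and $WR'\cong W\otimes_RR'$ is a shift of $\omega_{R'}$ by (F5). Since $WR'=R'V$, Lemma~\ref{lem:frac}(d) shows that the fiber cone is unchanged and that $(WR')^m\cong W^m\otimes_RR'$. By flat base change,
\[
\operatorname{Hom}_{R'}(W^m\otimes_RR',\omega_{R'})\cong (W^m)^\dagger\otimes_RR'(-s).
\]
For a graded $R$-module $M$, the minimal generators of $M\otimes_RR'$ over $R'$ have the same number and degrees as those of $M$ over $R$. So the dual is cyclic and the power has two generators for $m=1$, while for $m\ge2$ the dual is generated in degrees $s,s,s+1$ and the power in a single degree.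
\end{proof}

\begin{remark}\label{rem:ungraded}
If the grading is forgotten, then $S^\dagger\cong R_1\oplus R_2\oplus R_3=S$. In the terms of Remark~\ref{rem:sandwich}, $W:S$ contains $yR_1\oplus zR_2\oplus x^2R_3$, and equality holds because $W:S\cong S^\dagger(-1)$ has the same Hilbert function. So $W:S$ is the principal ideal of $S$ generated by $(y,z,x^2)$, an element that is not homogeneous.
\end{remark}

\section{Gluing along a canonical ideal}\label{sec:gluing}

To obtain a failure that survives without the grading, we prescribe $S$ and the module $W:S$ of Remark~\ref{rem:sandwich}. That module is a copy of $S^\dagger$ inside $S$, so we start from a ring $T$ with an ideal $J$ isomorphic to its canonical module, and take $S=T\otimes_kK$ for a finite-dimensional algebra $K$, which will be the algebra $D$. For $R$ we take the smallest ring containing $T$ and $J_K=J\otimes_kK$. When $K=k^n$,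
\[
R=\{(f_1,\dots,f_n)\in T^n: f_i\equiv f_j \bmod J\},
\]
so $\operatorname{Spec}R$ consists of $n$ copies of $\operatorname{Spec}T$ glued along the closed subscheme defined by $J$. Duality will turn the chain $J_K\subset R\subset S$ into a chain $S\supset W\supset J_K$. The ring $R$ comes from the line $k\cdot1\subset K$, and $W$ will come from a hyperplane $V\subset K$. The following lemma replaces \eqref{eq:Vm}.

\begin{lemma}\label{lem:hyperplane}
Let $K$ be a commutative $k$-algebra of finite dimension $n\ge3$, and let $V$ be the kernel of a nonzero linear form $\lambda\colon K\to k$. If $V$ contains no nonzero ideal of $K$, then $VK=K$ and $V^m=K$ for all $m\ge2$.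
\end{lemma}

\begin{proof}
The ideal $VK$ contains the hyperplane $V\ne0$. If $VK\ne K$, then $VK=V$ is a nonzero ideal inside $V$. So $VK=K$.

The symmetric form $(u,v)\mapsto\lambda(uv)$ is nondegenerate, since its radical $\{u:\lambda(uK)=0\}$ is an ideal contained in $V$. As $V=1^\perp$, we have $V^\perp=k\cdot1$. Suppose $V^2\ne K$. Then a nonzero linear form vanishes on $V^2$, and by nondegeneracy it is $u\mapsto\lambda(cu)$ for some $c\ne0$. So $\lambda(cv\cdot v')=0$ for $v,v'\in V$, that is, $cV\subset V^\perp=k\cdot1$. If $cV=0$, then $V\subset\operatorname{ann}(c)\ne K$, so $V=\operatorname{ann}(c)$ is a nonzero ideal, which is excluded. If $cV=k\cdot1$, then $c$ is a unit and $\dim V=1$, contradicting $n\ge3$. Hence $V^2=K$, and inductively $V^{m+1}=VK=K$.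
\end{proof}

\begin{theorem}\label{thm:gluing}
Let $T$ be a standard graded CM $k$-algebra of dimension $d\ge1$, and let $J\subset T$ be an ideal generated by linear forms with $J\cong\omega_T(-b)$ for some $b\in\mathbb Z$. Let $K$ be a reduced $k$-algebra of dimension $n$, $3\le n<\infty$, such that $S=T\otimes_kK$ is reduced. Put $J_K=J\otimes_kK$ and
\[
R=T+J_K\subset S .
\]
Then $R$ is standard graded over $k$, reduced, and CM of dimension $d$. The module $\omega_R$ is generated in a single degree, $\mu(\omega_R)=n-1$, it has analytic spread $1$, and $\omega_R^m\cong S$ up to a shift for all $m\ge2$. If $T$ is not Gorenstein, then for no $m\ge1$ is $\operatorname{Hom}_R(\omega_R^m,\omega_R)\cong\omega_R^m$, even as ungraded $R$-modules. If $T$ is Gorenstein, then $\omega_R^m$ is self-dual up to a shift for all $m\ge2$.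
\end{theorem}

\begin{proof}
We grade $S$ with $K$ in degree $0$, identify $T$ with $T\otimes1$, and put $A=T/J$. Then $A_0=k$.

\emph{Step 1: the ring $R$.} Since $J_K$ is an ideal of $S$, the sum $R=T+J_K$ is a subring, and $R/J_K=T/(T\cap J_K)=A$. Since $J$ is generated by linear forms, $R_0=k$ and $J_K=T\cdot(J_1\otimes K)$, so $R=T[J_1\otimes K]$ is standard graded. Both $R$ and $T$ are reduced as subrings of $S$.

Let $\mathfrak p$ be a minimal prime of $T$. Then $J_{\mathfrak p}\cong(\omega_T)_{\mathfrak p}\ne0$ since $\omega_T$ is faithful, and $T_{\mathfrak p}$ is a field, so $J\not\subset\mathfrak p$. By homogeneous prime avoidance, $J$ contains a homogeneous nonzerodivisor $j$ of $T$. It is a nonzerodivisor on the free $T$-module $S$, and $jS\subset J_K\subset R$.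

We have $\dim A\le d-1$ because $j\in J$, and $\operatorname{depth}A\ge d-1$ by the sequence $0\to J\to T\to A\to0$, in which $J$ is MCM. So $A$ is CM of dimension $d-1$. The sequence of finite $T$-modules
\[
0\to R\to S\to A\otimes_k(K/k)\to0
\]
gives $\operatorname{depth}R\ge\min\{d,(d-1)+1\}=d$. As $R$ is finite over $T$, it is CM of dimension $d$, hence equidimensional. By Lemma~\ref{lem:frac}(b) applied with $c=j$, we have $R\subset S\subset Q^h(R)$.

\emph{Step 2: three duals.} Apply $\operatorname{Hom}_T(-,\omega_T)$ to $0\to J\to T\to A\to0$. By (F2) and (F3) we obtain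
\[
0\to\omega_T\to\operatorname{Hom}_T(J,\omega_T)\cong T(b)\to\omega_A\to0 .
\]
So $\omega_A$ is generated by one element of degree $-b$, and it is faithful over $A$; hence $\omega_A\cong A(b)$.

By (F1), $\omega_R\cong\operatorname{Hom}_T(R,\omega_T)$, so by adjunction $S^\dagger\cong\operatorname{Hom}_T(S,\omega_T)\cong\omega_T\otimes_k\operatorname{Hom}_k(K,k)$ as graded $S$-modules. Since $K$ is reduced, it is a finite product of fields, and $\operatorname{Hom}_k(K,k)\cong K$ as $K$-modules. Therefore
\begin{equation}\label{eq:Sdual}
S^\dagger\cong J_K(b).
\end{equation}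
Since $J_K$ is an $S$-module, adjunction, \eqref{eq:Sdual}, flat base change and (F2) give
\[
J_K^\dagger\cong\operatorname{Hom}_S(J_K,S^\dagger)\cong\operatorname{End}_S(J_K)(b)\cong(\operatorname{End}_T(J)\otimes_kK)(b)=S(b).
\]

\emph{Step 3: $\omega_R$ inside $S$.} Apply $\operatorname{Hom}_R(-,\omega_R)$ to $0\to J_K\to R\to A\to0$. By (F3), $\operatorname{Hom}_R(A,\omega_R)=0$, $\operatorname{Ext}^1_R(A,\omega_R)\cong\omega_A$ and $\operatorname{Ext}^1_R(R,\omega_R)=0$. With Step 2 and a twist by $-b$ we get an exact sequence
\[
0\to\omega_R(-b)\to S\xrightarrow{\ \varphi\ }A\to0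
\]
with $\varphi$ $R$-linear and homogeneous of degree $0$. Put $W=\ker\varphi\cong\omega_R(-b)$. The map $\varphi$ comes from a connecting homomorphism, but little freedom is left: it sends $K=S_0$ to $A_0=k$ by a linear form $\lambda$, and $T$-linearity gives $\varphi(t\otimes u)=\lambda(u)\bar t$. As $\varphi$ is surjective, $\lambda\ne0$. Put $V=\ker\lambda$ and choose $u_0\in K$ with $\lambda(u_0)=1$. Then $S=(T\otimes V)\oplus(T\otimes u_0)$, and the kernel of $\varphi$ is $(T\otimes V)\oplus(J\otimes u_0)$. Hence
\[
W=T\otimes V+J_K .
\]

\emph{Step 4: $V$ contains no nonzero ideal of $K$.} This is the one property of $\lambda$ that we need, and \eqref{eq:Sdual} provides it. Suppose $\mathfrak a\subset V$ is an ideal of $K$ and $0\ne a\in\mathfrak a$. Then $aS\subset T\otimes\mathfrak a\subset W$, so multiplication by $a$ is a nonzero element of degree $0$ in $\operatorname{Hom}_R(S,W)$. But $\operatorname{Hom}_R(S,W)\cong S^\dagger(-b)\cong J_K$, and $(J_K)_0=0$.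

\emph{Step 5: generators and powers.} By Lemma~\ref{lem:hyperplane}, $VK=K$, so $J_K=J\otimes KV=J_KV\subset RV$. Also $T\otimes V=TV\subset RV$, and $RV=TV+J_KV\subset W$. Hence $W=RV$. It contains $j$, so it is a homogeneous fractional ideal, generated in degree $0$ with $\mu(W)=\dim V=n-1$. By Lemmas~\ref{lem:frac}(d) and~\ref{lem:hyperplane}, $W^m=RK=S$ for $m\ge2$, and the fiber cone has Hilbert function $1,n-1,n,n,\dots$. So the analytic spread is $1$.

\emph{Step 6: self-duality.} We compare numbers of generators over $R$, which do not depend on the grading. For $m=1$ the dual of $\omega_R$ is $R$, with $\mu(R)=1<n-1=\mu(\omega_R)$. For $m\ge2$ the power is $S$ and its dual is $J_K(b)$. We have $\mathfrak m_R=\mathfrak m_T+J_K$ and $J_K\subset\mathfrak m_TS$, so $\mathfrak m_RM=\mathfrak m_TM$ for every $S$-module $M$. Therefore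
\[
\mu_R(S)=\dim_kK=n,\qquad\mu_R(J_K)=\dim_k\bigl((J/\mathfrak m_TJ)\otimes_kK\bigr)=n\,\mu_T(\omega_T).
\]
If $T$ is not Gorenstein, these numbers differ by (F2). If $T$ is Gorenstein, then $J$ is a shift of $T$, so $J_K$ is a shift of $S$ and $S$ is self-dual by \eqref{eq:Sdual}.
\end{proof}

\begin{remark}
The bound $n\ge3$ is used only for $V^2=K$ and for $\mu(\omega_R)\geq 2$. For $n=2$ the proof still gives $W=RV$, now with $\dim V=1$, so $R$ is Gorenstein. The three points of Section~\ref{sec:three} are the Gorenstein case $T=k[\ell]$, $J=(\ell)$, $K=k^3$.
\end{remark}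

It remains to find non-Gorenstein pairs $(T,J)$. The next two examples satisfy the hypotheses of Theorem~\ref{thm:gluing} for every field $k$ and every reduced $K$ with $3\le\dim_kK<\infty$.

\begin{example}[Points, $d=1$]\label{ex:points}
Let $T=k[x_0,\dots,x_r]/(x_ix_j:i<j)$ with $r\ge2$, and $J=(x_i-x_j)_{i,j}$. For $l\ge1$ the space $T_l$ has basis $x_0^l,\dots,x_r^l$. So $T\otimes_kK$ embeds in $\prod_iK[x_i]$ and is reduced, $\ell=\sum_ix_i$ is a nonzerodivisor, and $T$ is CM of dimension $1$.

We show that $J$ is a shift of $\omega_T$ by computing its type. We have $J_1=\{\sum c_ix_i:\sum c_i=0\}$, and $J_l=T_l$ for $l\ge2$ because $x_i^l=x_i^{l-1}(x_i-x_{i'})$ for $i'\ne i$. The ideal $J$ contains the nonzerodivisor $\sum x_i^2$, so it is faithful, and it is MCM since $\ell$ is $J$-regular. The module $J/\ell J$ has dimension $r$ in degree $1$, dimension $(r+1)-r=1$ in degree $2$, and is zero in higher degrees. If $f=\sum c_ix_i\in J_1$ represents a socle element, then $x_if=c_ix_i^2$ lies in $\ell J_1=\{\sum a_ix_i^2:\sum a_i=0\}$ for every $i$, so all $c_i=0$. Thus the socle is the degree $2$ part, and $J$ has type $1$. By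 (F4), $\operatorname{Hom}_T(J,\omega_T)$ is cyclic, and it is faithful because its dual $J$ is. So it is isomorphic to $T(b)$ for some $b$, and dualizing gives $J\cong\omega_T(-b)$. Since $\mu(J)=r\ge2$, the ring $T$ is not Gorenstein.

For $r=2$ and $K=k^3$, the ring $R$ is the coordinate ring of nine points in $\mathbb P^6$. Indeed, $\dim R_1=\dim(J_1\otimes K)+\dim A_1=6+1=7$. The ring $R$ embeds in a product of nine polynomial rings in one variable and surjects onto each factor, and the nine kernels are distinct because $\dim R_l=\dim S_l=9$ for $l\ge2$.
\end{example}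

\begin{example}[Rational normal curves, $d=2$]\label{ex:curves}
Let $T=k[s,t]^{(r)}=\bigoplus_lk[s,t]_{rl}$ be the Veronese ring with $r\ge3$, and $J=(st\,k[s,t])^{(r)}$. The ring $T$ is a graded direct summand of the finite free $k[s^r,t^r]$-module $k[s,t]$, so it is free over $k[s^r,t^r]$ and CM of dimension $2$. Since $st\,k[s,t]\cong k[s,t](-2)=\omega_{k[s,t]}$, we have $J\cong(\omega_{k[s,t]})^{(r)}=\omega_T$ by \cite{GW}. The ideal $J$ is generated in degree $1$ because $st\,k[s,t]_{rl-2}=k[s,t]_{r(l-1)}\cdot st\,k[s,t]_{r-2}$ for $l\ge1$, and $\mu(J)=\dim k[s,t]_{r-2}=r-1\ge2$, so $T$ is not Gorenstein. If $K=\prod_iK_i$ with fields $K_i$, then $T\otimes_kK=\prod_iK_i[s,t]^{(r)}$ is a product of domains, hence reduced. Two choices of $K$ are of interest.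
\begin{itemize}
\item[(i)] $K=k^3$. The three projections $R\to T$ are surjective, with kernels $\mathfrak p_i=\{f\in J^{\oplus3}:f_i=0\}$. These are distinct primes with $\dim R/\mathfrak p_i=2$ and intersection zero, so $R$ has exactly three minimal primes. Moreover $\mathfrak p_i+\mathfrak p_{i'}=J_K$ for $i\ne i'$, and $R/J_K=T/J=k[s^r,t^r]/(s^rt^r)$. So $R$ is the coordinate ring of three rational normal curves of degree $r$ through two common points.
\item[(ii)] $K$ a finite field extension of $k$ of degree at least $3$. Then $R\subset K[s,t]^{(r)}$ is a domain.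
\end{itemize}
\end{example}

In both examples one may replace $(T,J)$ by $(T',JT')$ with $T'=T[u_1,\dots,u_\nu]$: the ring $T'$ is CM, the ideal $JT'\cong J\otimes_TT'$ is generated by linear forms and is a shift of $\omega_{T'}$ by (F5), $\mu(JT')=\mu(J)\ge2$, and $T'\otimes_kK=S[u_1,\dots,u_\nu]$ is reduced. Applied to Example~\ref{ex:points}, this gives the following.

\begin{corollary}\label{cor:alldim}
Over every field and in every dimension $d\ge1$ there is a CM ring $R$ satisfying the hypotheses of the conjecture such that $\operatorname{Hom}_R(\omega_R^m,\omega_R)\not\cong\omega_R^m$ for all $m\ge1$, even as ungraded modules.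
\end{corollary}

\section{Multiplicity at most four}\label{sec:four}

\begin{theorem}\label{thm:four}
Let $R$ satisfy the hypotheses of the conjecture. If $k$ is algebraically closed, $R$ is CM and $e(R)\le4$, then the conjecture holds for $R$.
\end{theorem}

\begin{proof}
Let $d=\dim R$. The idea is that small multiplicity leaves room either for a Gorenstein ring or for so many factors of $S$ that each of them is a polynomial ring.

Since $k$ is infinite and $R$ is CM, there is a regular sequence $\ell_1,\dots,\ell_d$ of linear forms. Let $\bar R=R/(\ell_1,\dots,\ell_d)$ and $h_i=\dim_k\bar R_i$, with $h_0=1$ and top degree $\sigma$. Then $e(R)=\sum_ih_i$, and $h_i>0$ for $0\le i\le\sigma$ since $\bar R$ is standard graded. By (F3), $\omega_{\bar R}$ is a shift of $\omega_R/(\ell_1,\dots,\ell_d)\omega_R$, so it is generated in a single degree by $\mu(\omega_R)$ elements. On the other hand $\omega_{\bar R}=\operatorname{Hom}_k(\bar R,k)$, and $\omega_{\bar R}/\mathfrak m\omega_{\bar R}$ is dual to the socle of $\bar R$. So the socle lies in a single degree; as it contains $\bar R_\sigma$, it equals $\bar R_\sigma$, and $\mu(\omega_R)=h_\sigma$.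

If $h_1=1$, then $\bar R$ is a quotient of a polynomial ring in one variable and all $h_i\le1$. The vectors $(h_0,\dots,h_\sigma)$ with sum at most $4$ are therefore
\[
(1),\quad(1,1),\quad(1,1,1),\quad(1,1,1,1),\quad(1,2,1),\quad(1,2),\quad(1,3).
\]
In the first five cases $\mu(\omega_R)=1$, so $R$ is Gorenstein and $\omega_R$ itself is self-dual.

In the last two cases $\mu(\omega_R)=e(R)-1\ge2$. Use the notation $x,E,D,S=\prod_{i=1}^cS_i$ of Theorem~\ref{thm:structure} and its proof; thus $\dim E=\mu(\omega_R)$ and $\dim D=c$. If $E=D$, then $W=xS$, so $R=\operatorname{End}_R(W)=S:S=S$ by (F2) and Lemma~\ref{lem:frac}(a), and $D=S_0=k$, contradicting $\dim E\ge2$. So $E\subsetneq D$ and $c\ge\mu(\omega_R)+1=e(R)$. The finitely generated module $S/R\subset Q^h(R)/R$ is killed by a homogeneous nonzerodivisor, so it has dimension less than $d$, and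
\[
e(R)=e(S)=\sum_{i=1}^ce(S_i)\ge c ,
\]
because each $S_i$ has dimension $d$. Hence $c=e(R)$ and $e(S_i)=1$ for all $i$.

Each $S_i$ is reduced and equidimensional, so by the associativity formula it has one minimal prime and is a domain. Choose a Noether normalization $B\subset S_i$ generated by $d$ linear forms. A maximal $B$-linearly independent family of homogeneous elements spans a free submodule with torsion quotient, so $e(S_i)=\operatorname{rank}_BS_i$. Thus $S_i$ is a domain that is finite over $B$ and has the same fraction field, and $B$ is normal; so $S_i=B$. By (F5), $\omega_{S_i}\cong S_i(-d)$ for all $i$, and Theorem~\ref{thm:structure}(3) shows that large powers of $\omega_R$ are self-dual.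
\end{proof}

The positive results cannot be improved in the following respects.
\begin{itemize}
\item The bound $4$ in Theorem~\ref{thm:four} is sharp in every dimension $d\ge1$: the rings $R[u_1,\dots,u_s]$ of Theorem~\ref{thm:five} are CM of multiplicity $5$.
\item The bound of two minimal primes in Theorem~\ref{thm:structure}(2) is sharp by Example~\ref{ex:curves}(i).
\item The statement for domains in Theorem~\ref{thm:structure}(2) fails over some fields that are not algebraically closed, for instance $k=\mathbb Q$: for a cubic number field $K$, Example~\ref{ex:curves}(ii) gives a domain with $\mu(\omega_R)=2$ and no self-dual power of $\omega_R$.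
\end{itemize}

\begin{thebibliography}{9}

\bibitem{BH}
Bruns and Herzog, \emph{Cohen--Macaulay Rings}.

\bibitem{EHU}
David Eisenbud, Craig Huneke, and Bernd Ulrich, \emph{Residual Intersections and Linear Powers}, arXiv:2001.05089 (2020).

\bibitem{GW}
Goto and Watanabe, \emph{On graded rings I}, 1978.

\end{thebibliography}
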